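\title{Balanced skeleta and the exceptional isomorphism for Ehrhart fans}

\begin{abstract}
An Ehrhart fan carries two polynomials, its volume polynomial and its Ehrhart polynomial. Differential operators modulo the annihilator of the first, and shift operators modulo the annihilator of the second, form two algebras. The exceptional isomorphism is said to exist if replacing each partial derivative by the corresponding backward difference identifies them. It is known that this forces all skeleta of the fan to be balanced, and that the converse holds for two-dimensional fans with Poincar\'e duality. We show that the converse fails in every dimension $d\ge 3$: the fan of the blow-up of $(\mathbb{P}^1)^d$ at its torus-fixed points is a counterexample. We also give the correct criterion in all dimensions: under Poincar\'e duality, the exceptional isomorphism exists if and only if the power sums $\sum_\rho x_\rho^k\otimes u_\rho$ vanish in the Chow ring for $2\le k\le d$.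
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $X$ be a smooth complete toric variety of dimension $d$. A torus-invariant divisor $Z$ on $X$ has two numerical invariants: the Euler characteristic $\chi(X,\mathcal{O}(Z))$ and the normalized self-intersection $Z^d/d!$. Both are polynomials in the coefficients of $Z$, and the second is the leading part of the first. The self-intersection is naturally studied with partial derivatives, which correspond to intersecting with a prime divisor. The Euler characteristic is naturally studied with finite differences, which correspond to restricting a line bundle to a prime divisor. This paper asks when the substitution of differences for derivatives carries the relations satisfied by one polynomial to the relations satisfied by the other. The setting is that of Ehrhart fans, which need not be complete but on which both polynomials make sense.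

\subsection{Fans, Chow rings and volume}

Let $N$ be a lattice with dual lattice $M$. A fan $\Sigma$ in $N_{\mathbb{R}}$ is \emph{unimodular} if each of its cones is generated by part of a basis of $N$, and \emph{pure of dimension $d$} if all its maximal cones have dimension $d$. All fans below are pure and unimodular. We write $\Sigma(k)$ for the set of $k$-dimensional cones, $\tau(1)$ for the set of rays of a cone $\tau$, and $u_\rho\in N$ for the primitive generator of a ray $\rho$. A set $S$ of rays \emph{spans a cone} if $S=\tau(1)$ for some $\tau\in\Sigma$. For a cone $\tau$ and a ray $\rho$ we write $\rho\sim\tau$ if $\rho\notin\tau(1)$ and $\tau(1)\cup\{\rho\}$ spans a cone; the map $\rho\mapsto\rho+\tau$ is a bijection from these rays onto the cones of dimension $\dim\tau+1$ that contain $\tau$. Two rays $\rho,\rho'$ with $\rho'\sim\rho$ are called \emph{adjacent}.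

Let $\mathrm{PL}(\Sigma)$ be the lattice of integral piecewise linear functions on $\Sigma$, that is, of functions on the support of $\Sigma$ that agree on each cone with an element of $M$. By unimodularity such a function $\ell$ can take arbitrary integer values $\ell_\rho=\ell(u_\rho)$ on the ray generators, and it is determined by them, so $\mathrm{PL}(\Sigma)\cong\mathbb{Z}^{\Sigma(1)}$. Let $e_\rho$ be the basis element with value $1$ at $u_\rho$ and $0$ at the other generators. Restriction of linear functions gives a map $M\to\mathrm{PL}(\Sigma)$, $m\mapsto(\langle m,u_\rho\rangle)_\rho$, which need not be injective. We write $m$ also for the image of $m$, and $\mathrm{PL}(\Sigma)/M$ for the cokernel. A \emph{polynomial function} on $\mathrm{PL}(\Sigma)$ is a function given by a polynomial with rational coefficients in the coordinates $\ell_\rho$. The polynomial is determined by its values on the lattice, so it can be differentiated.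

For $\ell\in\mathrm{PL}(\Sigma)$ put $x(\ell)=\sum_\rho\ell_\rho x_\rho\in\mathbb{Q}[x_\rho:\rho\in\Sigma(1)]$. The \emph{Chow ring} of $\Sigma$ is the graded ring
\[
A(\Sigma)=\mathbb{Q}[x_\rho:\rho\in\Sigma(1)]/(\mathcal{I}_\Sigma+\mathcal{J}_\Sigma),
\]
where the Stanley--Reisner ideal $\mathcal{I}_\Sigma$ is generated by the monomials $\prod_{\rho\in S}x_\rho$ for the sets $S$ that do not span a cone, and $\mathcal{J}_\Sigma$ is generated by the linear forms $x(m)=\sum_\rho\langle m,u_\rho\rangle x_\rho$ for $m\in M$. For a cone $\tau$ put $x_\tau=\prod_{\rho\in\tau(1)}x_\rho$. Every fan that we consider is assumed to carry a \emph{degree map}, a linear map $\deg\colon A^d(\Sigma)\to\mathbb{Q}$ with $\deg(x_\sigma)=1$ for every maximal cone $\sigma$. It is unique, because the $x_\sigma$ span $A^d(\Sigma)$ (Lemma~\ref{lem:span}). The fan has \emph{Poincar\'e duality} if $A^k(\Sigma)=0$ for $k>d$, the map $\deg$ is an isomorphism, and the pairings $A^k(\Sigma)\times A^{d-k}(\Sigma)\to\mathbb{Q}$, $(a,b)\mapsto\deg(ab)$, are perfect. The \emph{volume polynomial} is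
\begin{equation}\label{eq:vol}
\mathrm{Vol}_\Sigma(\ell)=\frac{1}{d!}\deg\big(x(\ell)^d\big)=\sum_{|a|=d}\deg(x^a)\,\frac{\ell^a}{a!},
\end{equation}
where $a$ runs over multi-indices on $\Sigma(1)$. It is nonzero: for a maximal cone $\sigma$ the coefficient of $\prod_{\rho\in\sigma(1)}\ell_\rho$ is $\deg(x_\sigma)=1$.

\subsection{Ehrhart fans}

For $v\in\mathrm{PL}(\Sigma)$ let $T_v$ be the shift operator $(T_vf)(\ell)=f(\ell+v)$. The backward difference in direction $e_\rho$ is
\[
D_\rho=1-T_{-e_\rho},\qquad (D_\rho f)(\ell)=f(\ell)-f(\ell-e_\rho),
\]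
and for a cone $\tau$ we put $D_\tau=\prod_{\rho\in\tau(1)}D_\rho$, with $D_{\{0\}}=1$.

The definition of the Ehrhart polynomial prescribes its differences recursively, in terms of smaller fans. For a ray $\rho$ let $N^\rho=N/\mathbb{Z}u_\rho$, with dual lattice $M^\rho=u_\rho^\perp\subset M$. The \emph{star fan} $\Sigma^\rho$ in $N^\rho_{\mathbb{R}}$ consists of the images of the cones of $\Sigma$ that contain $\rho$. It is pure and unimodular of dimension $d-1$. Its cones correspond bijectively to the cones of $\Sigma$ containing $\rho$; in particular its rays are the images $\bar\rho'$ of the rays $\rho'$ adjacent to $\rho$, and the primitive generator of $\bar\rho'$ is the image of $u_{\rho'}$. Given $\ell\in\mathrm{PL}(\Sigma)$, choose $m\in M$ with $\langle m,u_\rho\rangle=\ell_\rho$. On the cones containing $\rho$ the function $\ell-m$ descends to a piecewise linear function on $\Sigma^\rho$, with value $\ell_{\rho'}-\langle m,u_{\rho'}\rangle$ at the generator of $\bar\rho'$. Two choices of $m$ differ by an element of $M^\rho$, so we obtain a homomorphism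
\[
\pi_\rho\colon \mathrm{PL}(\Sigma)/M\longrightarrow\mathrm{PL}(\Sigma^\rho)/M^\rho .
\]

\begin{definition}\label{def:ehrhart}
The fan $\{0\}$, in any lattice, is \emph{Ehrhart}, with Ehrhart polynomial $1$. A fan $\Sigma$ of dimension $d\ge1$ is \emph{Ehrhart} if there is a polynomial function $\mathrm{Ehr}_\Sigma$ on $\mathrm{PL}(\Sigma)$, the \emph{Ehrhart polynomial}, such that:
\begin{enumerate}
\item[(E1)] $\mathrm{Ehr}_\Sigma$ is invariant under translation by the image of $M$, and so descends to $\mathrm{PL}(\Sigma)/M$;
\item[(E2)] $\mathrm{Ehr}_\Sigma(0)=1$, and the top homogeneous part of $\mathrm{Ehr}_\Sigma$ has degree $d$ and equals $\mathrm{Vol}_\Sigma$;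
\item[(E3)] for each ray $\rho$ the star fan $\Sigma^\rho$ is Ehrhart and $D_\rho\mathrm{Ehr}_\Sigma=\mathrm{Ehr}_{\Sigma^\rho}\circ\pi_\rho$.
\end{enumerate}
\end{definition}

The Ehrhart polynomial is unique. By induction on $d$, condition (E3) determines all differences $D_\rho\mathrm{Ehr}_\Sigma$. The difference of two candidates is then invariant under every shift $e_\rho$, hence constant, and the constant is $0$ by (E2). The three conditions are modeled on the following case, proved in Section~\ref{sec:complete}.

\begin{proposition}\label{prop:complete}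
Every complete unimodular fan $\Sigma$ is an Ehrhart fan with Poincar\'e duality. If $X$ is its toric variety, $Z_\rho\subset X$ the invariant prime divisor of $\rho$, and $Z_\ell=\sum_\rho\ell_\rho Z_\rho$, then $\mathrm{Ehr}_\Sigma(\ell)=\chi(X,\mathcal{O}(Z_\ell))$.
\end{proposition}

\subsection{The exceptional isomorphism}

Let $\mathrm{Sh}=\mathbb{Q}[T_v:v\in\mathrm{PL}(\Sigma)]$ be the algebra of shift operators and $\mathrm{Diff}=\mathbb{Q}[\partial_\rho:\rho\in\Sigma(1)]$ the algebra of differential operators with constant coefficients, where $\partial_\rho$ is the derivative in direction $e_\rho$. Both act on polynomial functions. For polynomial functions $f$ and $g$ the \emph{Frobenius quotients} are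
\[
\mathbb{Q}K_f=\mathrm{Sh}/\mathrm{Ann}(f),\qquad \mathbb{Q}A_g=\mathrm{Diff}/\mathrm{Ann}(g),
\]
where $\mathrm{Ann}$ is the ideal of operators that kill the function. Let $\zeta\colon\mathrm{Diff}\to\mathrm{Sh}$ be the $\mathbb{Q}$-algebra map with $\partial_\rho\mapsto D_\rho$. For an Ehrhart fan $\Sigma$, we say that \emph{the exceptional isomorphism exists} if $\zeta$ descends to an isomorphism $\mathbb{Q}A_{\mathrm{Vol}_\Sigma}\to\mathbb{Q}K_{\mathrm{Ehr}_\Sigma}$.

\begin{example}[projective space]\label{ex:projective}
Let $u_0,\dots,u_n$ be vectors with sum $0$, any $n$ of which form a basis of $N\cong\mathbb{Z}^n$, and let $\Sigma$ consist of the cones generated by proper subsets of them. This is the fan of $\mathbb{P}^n$. The image of $M$ in $\mathbb{Z}^{n+1}$ consists of the vectors with coordinate sum $0$, so the coordinate sum $k$ identifies $\mathrm{PL}(\Sigma)/M$ with $\mathbb{Z}$, and $\mathrm{Ehr}_\Sigma$ becomes a polynomial in $k$. Each star fan is the fan of $\mathbb{P}^{n-1}$, and for $n\ge2$ the map $\pi_\rho$ preserves $k$: a representative that vanishes at $u_\rho$ has the same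 sum over the remaining rays. The polynomials
\[
h_n(k)=\binom{k+n}{n}=\frac{(k+1)(k+2)\cdots(k+n)}{n!},\qquad h_0=1,
\]
satisfy $h_n(0)=1$ and
\begin{equation}\label{eq:pascal}
h_n(k)-h_n(k-1)=h_{n-1}(k)\qquad(n\ge1).
\end{equation}
By the uniqueness argument above, $\mathrm{Ehr}_\Sigma=h_n(k)$, and hence $\mathrm{Vol}_\Sigma=k^n/n!$. For $k\ge0$ these are the number of lattice points and the volume of the $k$-th dilate of the standard simplex, which explains the names.

On functions of $k$ all $\partial_\rho$ act as $d/dk$, and all $D_\rho$ act as one backward difference $\nabla$, with $\nabla^jh_n=h_{n-j}$ for $j\le n$ and $\nabla^{n+1}h_n=0$. So a polynomial $P$ in the $\partial_\rho$ kills $\mathrm{Vol}_\Sigma$ if and only if $t^{n+1}$ divides $P(t,\dots,t)$, and $\zeta(P)$ kills $\mathrm{Ehr}_\Sigma$ under the same condition. The induced injective map is onto because $T_{-e_\rho}=1-\nabla$ and $T_{e_\rho}=1+\nabla+\dots+\nabla^n$ in the quotient. The exceptional isomorphism exists.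
\end{example}

In general the linear relations are the ones at risk. For $v\in\mathrm{PL}(\Sigma)$ let $\partial_v=\sum_\rho v_\rho\partial_\rho$, and for $m\in M$ put
\[
L_m=\zeta(\partial_m)=\sum_\rho\langle m,u_\rho\rangle D_\rho .
\]
Since $x(m)=0$ in $A(\Sigma)$, we have $\mathrm{Vol}_\Sigma(\ell+tm)=\mathrm{Vol}_\Sigma(\ell)$ for all $t$, so $\partial_m$ kills $\mathrm{Vol}_\Sigma$. Therefore, for every Ehrhart fan,
\begin{equation}\label{eq:necessary}
\text{the exceptional isomorphism exists}\quad\Longrightarrow\quad L_m\mathrm{Ehr}_\Sigma=0\ \text{ for all } m\in M.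
\end{equation}
This conclusion does not come for free. What (E1) provides is the multiplicative relation $\prod_\rho(1-D_\rho)^{\langle m,u_\rho\rangle}=T_{-m}=1$ in $\mathbb{Q}K_{\mathrm{Ehr}_\Sigma}$, and $-L_m$ is only the part of the left side that is linear in the $D_\rho$.

\subsection{Balancing}

By (E3) and (E2) we have $(D_\rho\mathrm{Ehr}_\Sigma)(0)=1$ for every ray, so $(L_m\mathrm{Ehr}_\Sigma)(0)=\langle m,\sum_\rho u_\rho\rangle$. Thus \eqref{eq:necessary} forces the ray generators to sum to zero. For instance, the blow-up of $\mathbb{P}^2$ at a fixed point has ray generators $v_1$, $v_2$, $-v_1-v_2$, $v_1+v_2$ with nonzero sum, and has no exceptional isomorphism. The condition has an analogue at every cone. For $1\le k\le d$, the $k$-skeleton of $\Sigma$ is \emph{balanced} (with weight $1$) if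
\[
\sum_{\rho\sim\tau}u_\rho\in\operatorname{span}(\tau)\qquad\text{for every }\tau\in\Sigma(k-1).
\]
For $k=1$ this says $\sum_\rho u_\rho=0$; for $k=2$ it says that the ray generators of each star fan $\Sigma^\rho$ sum to zero; and so on for iterated stars. Two results are known.
\begin{enumerate}
\item[(a)] If $\Sigma$ is an Ehrhart fan for which the exceptional isomorphism exists, then all skeleta of $\Sigma$ are balanced.
\item[(b)] If $\Sigma$ is a two-dimensional Ehrhart fan with Poincar\'e duality whose $1$-skeleton is balanced, then the exceptional isomorphism exists.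
\end{enumerate}
The following question comes from the paper of Dupraz, Gross and Monin \cite{DGM}.

\medskip
\noindent\textbf{Question.} \emph{Let $\Sigma$ be an Ehrhart fan with Poincar\'e duality of dimension $d>2$ whose $k$-skeleta are balanced for all $1\le k\le d$. Does the exceptional isomorphism exist?}
\medskip

One would guess that it does. The Ehrhart polynomial is built recursively from stars, balancing imposes the condition $\sum_\rho u_\rho=0$ on the fan and on all its iterated stars, and (b) looks like the first step of an induction.

\subsection{Results}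

The answer is negative in every dimension $d\ge3$.

\begin{theorem}\label{thm:counter}
Let $d\ge3$ and $N=\mathbb{Z}^d$. Let $\Sigma_d$ be the fan of the blow-up of $(\mathbb{P}^1)^d$ at its $2^d$ torus-fixed points. Then $\Sigma_d$ is an Ehrhart fan of dimension $d$ with Poincar\'e duality, its $k$-skeleta are balanced for all $1\le k\le d$, and the exceptional isomorphism does not exist.
\end{theorem}

The second theorem says what must replace balancing.

\begin{theorem}\label{thm:criterion}
Let $\Sigma$ be an Ehrhart fan of dimension $d\ge1$ with Poincar\'e duality, and put $p_k=\sum_\rho x_\rho^k\otimes u_\rho\in A^k(\Sigma)\otimes N_{\mathbb{Q}}$. The following are equivalent: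
\begin{enumerate}
\item[(1)] the exceptional isomorphism exists;
\item[(2)] $L_m\mathrm{Ehr}_\Sigma=0$ for all $m\in M$;
\item[(3)] $p_k=0$ for all $2\le k\le d$;
\item[(4)] for every cone $\tau\in\Sigma$ with $0\le\dim\tau\le d-2$,
\begin{equation}\label{eq:refined}
\sum_{\rho\sim\tau}u_\rho=\sum_{\rho\in\tau(1)}\big((D_\tau\mathrm{Ehr}_\Sigma)(-e_\rho)-1\big)\,u_\rho .
\end{equation}
\end{enumerate}
If $d\ge2$, they are also equivalent to
\begin{enumerate}
\item[(5)] $\sum_\rho u_\rho=0$, and $p_k=0$ for all $2\le k\le d-1$.
\end{enumerate}
\end{theorem}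

Condition (4) is a refined balancing condition. Balancing at $\tau$ asks that the left side of \eqref{eq:refined} lie in the span of $\tau$; condition (4) also prescribes its coordinates there.

\begin{corollary}\label{cor:balanced}
Let $\Sigma$ be an Ehrhart fan of dimension $d\ge1$ with Poincar\'e duality and with all skeleta balanced. Write $\sum_{\rho'\sim\tau}u_{\rho'}=\sum_{\rho\in\tau(1)}a_{\tau,\rho}u_\rho$. Then the exceptional isomorphism exists if and only if
\[
(D_\tau\mathrm{Ehr}_\Sigma)(-e_\rho)=1+a_{\tau,\rho}\qquad\text{for all $\tau$ with } 1\le\dim\tau\le d-2 \text{ and all }\rho\in\tau(1).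
\]
For $d\le2$ this condition is empty. For $d=3$ it is equivalent to $p_2=0$.
\end{corollary}

Together with Theorem~\ref{thm:counter}, this shows that the implication ``balanced skeleta $\Rightarrow$ exceptional isomorphism'' holds for all $d$-dimensional Ehrhart fans with Poincar\'e duality exactly when $d\le2$.

\subsection{The obstruction on a threefold}\label{sub:idea}

The failure is visible at a single blown-up point. Let $X$ be a smooth complete toric threefold obtained by blowing up a fixed point whose cone is generated by a basis $v_1,v_2,v_3$ of $N$. The new ray $E$ is generated by $w=v_1+v_2+v_3$, and its only neighbors are the rays of $v_1,v_2,v_3$, with divisors $Z_1,Z_2,Z_3$. Balancing holds at $E$, because $v_1+v_2+v_3=w$. Now test \eqref{eq:necessary} after applying $D_E$, which restricts line bundles to the exceptional divisor $Z_E\cong\mathbb{P}^2$: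
\[
(L_mD_E\mathrm{Ehr}_\Sigma)(0)=\sum_\rho\langle m,u_\rho\rangle\Big(\chi(\mathcal{O}_{Z_E})-\chi\big(\mathcal{O}(-Z_\rho)|_{Z_E}\big)\Big).
\]
A divisor disjoint from $Z_E$ contributes $0$. Each $Z_i$ cuts out a line, so $\mathcal{O}(-Z_i)|_{Z_E}=\mathcal{O}(-1)$ and the bracket is $h_2(0)-h_2(-1)=1-0$. Finally $\mathcal{O}(-Z_E)|_{Z_E}=\mathcal{O}(1)$, and the bracket is $h_2(0)-h_2(1)=1-3$. With $m_i=\langle m,v_i\rangle$ the total is
\[
(m_1+m_2+m_3)\cdot 1+(m_1+m_2+m_3)\cdot(-2)=-\langle m,w\rangle .
\]
This vanishes for $m\perp w$, and these are the only $m$ that balancing at $E$ can see. The exceptional isomorphism needs it to vanish for all $m$, and it does not. On a surface the exceptional divisor is $\mathbb{P}^1$, the two brackets are $1-0$ and $1-2$, and they cancel. To obtain a counterexample it remains to place such a ray $E$ in a fan that is balanced everywhere, and the symmetry of $\Sigma_d$ does that.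

Section~\ref{sec:calculus} computes with differences on an arbitrary Ehrhart fan. Sections~\ref{sec:complete} and~\ref{sec:blowup} prove Theorem~\ref{thm:counter}, and Sections~\ref{sec:chern} and~\ref{sec:proof} prove Theorem~\ref{thm:criterion}; the two proofs are independent of each other. Section~\ref{sec:compare} compares them.

\section{Differences of the Ehrhart polynomial}\label{sec:calculus}

Poincar\'e duality is not used in this section. To iterate (E3) we must know how a second difference passes through $\pi_\rho$.

\begin{lemma}\label{lem:star}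
Let $\rho\neq\rho'$ be rays of $\Sigma$ and let $g$ be a function on $\mathrm{PL}(\Sigma^\rho)/M^\rho$. Then $D_{\rho'}(g\circ\pi_\rho)=(D_{\bar\rho'}g)\circ\pi_\rho$ if $\rho'$ is adjacent to $\rho$, and $D_{\rho'}(g\circ\pi_\rho)=0$ otherwise.
\end{lemma}

\begin{proof}
Since $e_{\rho'}$ vanishes at $u_\rho$, we may compute $\pi_\rho(e_{\rho'})$ with $m=0$. It is the class of $e_{\bar\rho'}$ if $\rho'$ is adjacent to $\rho$, and $0$ otherwise. As $\pi_\rho$ is a homomorphism, $D_{\rho'}(g\circ\pi_\rho)(\ell)=g(\pi_\rho\ell)-g(\pi_\rho\ell-\pi_\rho e_{\rho'})$.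
\end{proof}

The next lemma says that the operators $D_\rho$ satisfy the Stanley--Reisner relations on $\mathrm{Ehr}_\Sigma$, and that each cone has Euler characteristic $1$.

\begin{lemma}\label{lem:SR}
Let $\Sigma$ be an Ehrhart fan.
\begin{enumerate}
\item[(i)] If a set $S$ of rays does not span a cone, then $\prod_{\rho\in S}D_\rho\,\mathrm{Ehr}_\Sigma=0$.
\item[(ii)] For every cone $\tau$ we have $(D_\tau\mathrm{Ehr}_\Sigma)(0)=1$. For every maximal cone $\sigma$, the function $D_\sigma\mathrm{Ehr}_\Sigma$ is the constant $1$.
\end{enumerate}
\end{lemma}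

\begin{proof}
We use induction on $d$. For $d=0$ there are no rays, so (i) is empty, and (ii) says $\mathrm{Ehr}_\Sigma=1$. Let $d\ge1$.

(i) The empty set and single rays span cones, so $S$ has at least two elements. Fix $\rho\in S$; then $D_\rho\mathrm{Ehr}_\Sigma=\mathrm{Ehr}_{\Sigma^\rho}\circ\pi_\rho$. If some $\rho'\in S\setminus\{\rho\}$ is not adjacent to $\rho$, then $D_{\rho'}$ kills this function by Lemma~\ref{lem:star}. (For $d=1$ no two rays are adjacent, so this case always occurs.) Otherwise Lemma~\ref{lem:star} gives $\prod_{\rho'\in S}D_{\rho'}\mathrm{Ehr}_\Sigma=\big(\prod_{\rho'\in S\setminus\{\rho\}}D_{\bar\rho'}\mathrm{Ehr}_{\Sigma^\rho}\big)\circ\pi_\rho$. The rays $\bar\rho'$ do not span a cone of $\Sigma^\rho$, for such a cone would be the image of a cone of $\Sigma$ with ray set $S$. So the product vanishes by induction.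

(ii) For $\tau=\{0\}$ the claim is part of (E2), and $\{0\}$ is not maximal. Otherwise fix $\rho\in\tau(1)$ and let $\bar\tau$ be the image of $\tau$ in $\Sigma^\rho$. The other rays of $\tau$ are adjacent to $\rho$, so $D_\tau\mathrm{Ehr}_\Sigma=(D_{\bar\tau}\mathrm{Ehr}_{\Sigma^\rho})\circ\pi_\rho$. Both claims follow by induction, since $\pi_\rho(0)=0$ and $\bar\tau$ is maximal when $\tau$ is.
\end{proof}

We can now carry out the test of Section~\ref{sub:idea} at an arbitrary cone. Define the \emph{defect} of a cone $\tau$ as the difference of the two sides of \eqref{eq:refined}: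
\[
\delta_\tau=\sum_{\rho\sim\tau}u_\rho-\sum_{\rho\in\tau(1)}\big((D_\tau\mathrm{Ehr}_\Sigma)(-e_\rho)-1\big)u_\rho\ \in N_{\mathbb{Q}} .
\]
In particular $\delta_{\{0\}}=\sum_\rho u_\rho$. For a non-maximal cone $\tau$, balancing at $\tau$ says exactly that $\delta_\tau\in\operatorname{span}(\tau)$.

\begin{lemma}\label{lem:defect}
Let $\Sigma$ be an Ehrhart fan, $\tau\in\Sigma$ and $m\in M$. Then $(L_mD_\tau\mathrm{Ehr}_\Sigma)(0)=\langle m,\delta_\tau\rangle$.
\end{lemma}

\begin{proof}
The left side is $\sum_\rho\langle m,u_\rho\rangle(D_\rho D_\tau\mathrm{Ehr}_\Sigma)(0)$, and there are three kinds of rays. If $\rho\sim\tau$, then $D_\rho D_\tau=D_{\rho+\tau}$ and the value is $1$ by Lemma~\ref{lem:SR}(ii). If $\rho\notin\tau(1)$ and $\rho\not\sim\tau$, the value is $0$ by Lemma~\ref{lem:SR}(i). If $\rho\in\tau(1)$, the value is $(D_\tau\mathrm{Ehr}_\Sigma)(0)-(D_\tau\mathrm{Ehr}_\Sigma)(-e_\rho)=1-(D_\tau\mathrm{Ehr}_\Sigma)(-e_\rho)$.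
\end{proof}

\begin{remark}\label{rem:a}
Result (a) follows. If the exceptional isomorphism exists, then $L_mD_\tau\mathrm{Ehr}_\Sigma=D_\tau L_m\mathrm{Ehr}_\Sigma=0$ by \eqref{eq:necessary}, so every $\delta_\tau$ is zero and all skeleta are balanced. The argument also shows what balancing forgets: it is the vanishing of $(L_mD_\tau\mathrm{Ehr}_\Sigma)(0)$ for $m\perp\tau$ only.
\end{remark}

\section{Complete fans}\label{sec:complete}

\begin{proof}[Proof of Proposition~\ref{prop:complete}]
Let $\Sigma$ be complete and unimodular of dimension $d$, so that $X$ is smooth and complete. We use the following standard facts.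
\begin{enumerate}
\item[(T1)] (Jurkiewicz--Danilov.) The assignment $x_\rho\mapsto[Z_\rho]$ defines a ring isomorphism $A(\Sigma)\cong H^{2*}(X,\mathbb{Q})$. For a maximal cone $\sigma$ the divisors $Z_\rho$, $\rho\in\sigma(1)$, meet transversally in one point.
\item[(T2)] (Hirzebruch--Riemann--Roch.) For a divisor $Z$, $\chi(X,\mathcal{O}(Z))$ is the degree of the top component of $e^{[Z]}\,\mathrm{td}(X)$, where the Todd class $\mathrm{td}(X)$ has constant term $1$.
\item[(T3)] For $m\in M$, the corresponding character of the torus is a rational function on $X$ with divisor $Z_m=\sum_\rho\langle m,u_\rho\rangle Z_\rho$.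
\item[(T4)] $\chi(X,\mathcal{O}_X)=1$.
\item[(T5)] The fan $\Sigma^\rho$ is complete and unimodular, and $Z_\rho$ is its toric variety. If $\rho'$ is adjacent to $\rho$, then $Z_{\rho'}$ meets $Z_\rho$ transversally in the invariant divisor of the ray $\bar\rho'$. If $\rho'\ne\rho$ is not adjacent to $\rho$, then $Z_{\rho'}\cap Z_\rho=\emptyset$.
\end{enumerate}
By (T1), integration over $X$ is a degree map on $A^d(\Sigma)$, and Poincar\'e duality for the compact manifold $X$ gives Poincar\'e duality for $\Sigma$.

Put $F_\Sigma(\ell)=\chi(X,\mathcal{O}(Z_\ell))$. We show by induction on $d$ that $\Sigma$ is Ehrhart with polynomial $F_\Sigma$. For $d=0$, $X$ is a point and $F_\Sigma=1$. Let $d\ge1$. By (T2), $F_\Sigma(\ell)$ is the degree of the top component of $e^{x(\ell)}\mathrm{td}(X)$. This is a polynomial in the $\ell_\rho$ of degree at most $d$, and its part of degree $d$ is $\deg(x(\ell)^d)/d!=\mathrm{Vol}_\Sigma(\ell)$, which is a nonzero polynomial. With (T4) this gives (E2). By (T3), $\mathcal{O}(Z_{\ell+m})\cong\mathcal{O}(Z_\ell)$, which gives (E1). For (E3), the exact sequence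
\[
0\to\mathcal{O}(Z_\ell-Z_\rho)\to\mathcal{O}(Z_\ell)\to\mathcal{O}(Z_\ell)|_{Z_\rho}\to0
\]
gives $(D_\rho F_\Sigma)(\ell)=\chi(Z_\rho,\mathcal{O}(Z_\ell)|_{Z_\rho})$. To identify the restriction we move $Z_\ell$ off $Z_\rho$. Choose $m$ with $\langle m,u_\rho\rangle=\ell_\rho$. Then $\mathcal{O}(Z_\ell)\cong\mathcal{O}(Z_{\ell-m})$, and $Z_\rho$ does not occur in $Z_{\ell-m}$. By (T5) the restriction of $Z_{\ell-m}$ to $Z_\rho$ is the invariant divisor with coefficient $\ell_{\rho'}-\langle m,u_{\rho'}\rangle$ at $\bar\rho'$, for $\rho'$ adjacent to $\rho$. These coefficients represent $\pi_\rho(\ell)$. Hence $D_\rho F_\Sigma=F_{\Sigma^\rho}\circ\pi_\rho$, and $F_{\Sigma^\rho}=\mathrm{Ehr}_{\Sigma^\rho}$ by induction.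
\end{proof}

\section{The blow-up of $(\mathbb{P}^1)^d$ at its fixed points}\label{sec:blowup}

Let $v_1,\dots,v_d$ be the standard basis of $N=\mathbb{Z}^d$ and $v_1^*,\dots,v_d^*$ the dual basis. The fan of $(\mathbb{P}^1)^d$ has the $2^d$ orthants $\operatorname{cone}(\varepsilon_1v_1,\dots,\varepsilon_dv_d)$, $\varepsilon\in\{\pm1\}^d$, as maximal cones, and these correspond to the torus-fixed points. Blowing up a fixed point amounts to the star subdivision of its cone at the sum $w_\varepsilon=\sum_i\varepsilon_iv_i$ of the generators, and the result is again complete and unimodular \cite[\S3.3]{CLS}. The subdivision replaces the orthant by the cones generated by $w_\varepsilon$ and a proper subset of the $\varepsilon_iv_i$. It leaves the proper faces of the orthant unchanged, so the $2^d$ subdivisions do not interfere with one another. Thus the cones of $\Sigma_d$ are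
\begin{enumerate}
\item[($\alpha$)] $\operatorname{cone}(\varepsilon_iv_i:i\in I)$ with $|I|\le d-1$,
\item[($\beta$)] $\operatorname{cone}(w_\varepsilon,\ \varepsilon_iv_i:i\in I)$ with $|I|\le d-1$,
\end{enumerate}
where $\varepsilon\in\{\pm1\}^d$ and $I\subset\{1,\dots,d\}$. The maximal cones are those of type ($\beta$) with $|I|=d-1$. For $d=3$ there are $6+8=14$ rays.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
By Proposition~\ref{prop:complete}, $\Sigma=\Sigma_d$ is an Ehrhart fan of dimension $d$ with Poincar\'e duality.

\emph{Balancing.} Let $\tau$ be a non-maximal cone. We list the generators of the rays $\rho\sim\tau$ and add them up.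
\begin{itemize}
\item Type ($\alpha$) with $|I|\le d-2$. The generators are the $\pm v_j$ for $j\notin I$, with sum $0$, and the $2^{d-|I|}$ vectors $w_{\varepsilon'}$ with $\varepsilon'_i=\varepsilon_i$ for $i\in I$. In the sum of the latter each coordinate $j\notin I$ takes the values $+1$ and $-1$ equally often, so the sum is $2^{d-|I|}\sum_{i\in I}\varepsilon_iv_i\in\operatorname{span}(\tau)$. For $I=\emptyset$ this is $\sum_\rho u_\rho=0$.
\item Type ($\alpha$) with $|I|=d-1$. The orthants have been removed, so only the two vectors $w_{\varepsilon'}$ with $\varepsilon'_i=\varepsilon_i$ for $i\in I$ remain. Their sum is $2\sum_{i\in I}\varepsilon_iv_i\in\operatorname{span}(\tau)$.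
\item Type ($\beta$) with $|I|\le d-2$. The generators are the $\varepsilon_jv_j$ for $j\notin I$, with sum $w_\varepsilon-\sum_{i\in I}\varepsilon_iv_i\in\operatorname{span}(\tau)$.
\end{itemize}
So the $k$-skeleton is balanced for all $1\le k\le d$.

\emph{No exceptional isomorphism.} Let $E$ be the ray of $w=v_1+\dots+v_d$, let $\rho_i$ be the ray of $v_i$, and put
\[
H=D_E\mathrm{Ehr}_\Sigma=\mathrm{Ehr}_{\Sigma^E}\circ\pi_E .
\]
If the exceptional isomorphism existed, then \eqref{eq:necessary} would give $L_mH=D_EL_m\mathrm{Ehr}_\Sigma=0$ for all $m$. We compute $L_mH$.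

The rays adjacent to $E$ are $\rho_1,\dots,\rho_d$. The images $\bar v_1,\dots,\bar v_d$ in $N/\mathbb{Z}w$ have sum $0$, and any proper subset of them generates a cone of $\Sigma^E$. So $\Sigma^E$ is the fan of $\mathbb{P}^{d-1}$. By Example~\ref{ex:projective}, the coordinate sum identifies $\mathrm{PL}(\Sigma^E)/M^E$ with $\mathbb{Z}$, and $H(\ell)=h(k)$ with $h=h_{d-1}$ and $k=\pi_E(\ell)$. The values of $\pi_E$ on the basis are as follows. As in Lemma~\ref{lem:star}, $\pi_E(e_{\rho_i})=1$, and $\pi_E(e_\rho)=0$ for the rays $\rho\neq E$ that are not adjacent to $E$. For $e_E$ we subtract $v_1^*$, which has $\langle v_1^*,w\rangle=1$; the values of $e_E-v_1^*$ at $v_1,\dots,v_d$ are $-1,0,\dots,0$, so $\pi_E(e_E)=-1$. Using \eqref{eq:pascal},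
\[
D_{\rho_i}H=h(k)-h(k-1)=h_{d-2}(k),\qquad D_EH=h(k)-h(k+1)=-h_{d-2}(k+1),
\]
and $D_\rho H=0$ for all other rays. Since $\sum_i\langle m,v_i\rangle=\langle m,w\rangle$, and since $d-2\ge1$ allows one more use of \eqref{eq:pascal},
\begin{equation}\label{eq:second}
L_mH=\langle m,w\rangle\big(2h(k)-h(k-1)-h(k+1)\big)=-\langle m,w\rangle\,h_{d-3}(k+1)=-\langle m,w\rangle\binom{k+d-2}{d-3}.
\end{equation}
For $m=v_1^*$ and $k=0$ this equals $-(d-2)$, which is nonzero. So the exceptional isomorphism does not exist.
\end{proof}

The hypothesis $d\ge3$ enters only in \eqref{eq:second}: the obstruction is the second difference of $h_{d-1}$, a polynomial of degree $d-1$. For $d=2$ it vanishes. In fact the fan $\Sigma_2$, defined in the same way, has eight ray generators $\pm v_1,\pm v_2,\pm v_1\pm v_2$ with sum $0$, and it has the exceptional isomorphism by (b).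

\section{Both quotients are the Chow ring}\label{sec:chern}

From now on $\Sigma$ is an Ehrhart fan of dimension $d\ge1$ with Poincar\'e duality, and $A=A(\Sigma)$. The difficulty in proving that the exceptional isomorphism exists is that both algebras are defined by annihilators, for which we have no generators. We remove it by identifying each algebra with $A$, which has an explicit presentation and a grading. It will turn out that the two quotients are always isomorphic; the question is only whether the particular map $\zeta$ respects the relations.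

We begin with two facts about $A$. The first uses unimodularity only.

\begin{lemma}\label{lem:span}
For every fan, the classes $x_\tau$, $\tau\in\Sigma(k)$, span $A^k(\Sigma)$.
\end{lemma}

\begin{proof}
Consider a monomial of degree $k$ that is nonzero in $A(\Sigma)$. The rays whose variables occur in it form its support, and the support spans a cone $\tau$. If the monomial is squarefree, it is $x_\tau$. Otherwise some $\rho\in\tau(1)$ has exponent at least $2$. By unimodularity there is $m\in M$ with $\langle m,u_\rho\rangle=1$ and $\langle m,u_{\rho'}\rangle=0$ for the other $\rho'\in\tau(1)$. The relation $x(m)=0$ reads $x_\rho=-\sum_{\rho'\notin\tau(1)}\langle m,u_{\rho'}\rangle x_{\rho'}$. Substituting it for one factor $x_\rho$ expresses the monomial through monomials of degree $k$ with strictly larger support. The support has at most $k$ elements, so the process ends.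
\end{proof}

The second fact is how duality will give injectivity.

\begin{lemma}\label{lem:socle}
Every nonzero ideal of $A$ contains $A^d$. Consequently, a ring homomorphism from $A$ is injective as soon as it does not kill $x_\sigma$ for some maximal cone $\sigma$.
\end{lemma}

\begin{proof}
Let $f\neq0$ lie in the ideal and let $a\in A^k$ be its lowest nonzero homogeneous component. By duality there is $b\in A^{d-k}$ with $\deg(ab)\ne0$. Since $A$ vanishes above degree $d$, we have $fb=ab$, and this element spans the line $A^d$. A homomorphism with nonzero kernel therefore kills $A^d$, and with it every $x_\sigma$.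
\end{proof}

\begin{proposition}\label{prop:vol}
The ideal $\mathrm{Ann}(\mathrm{Vol}_\Sigma)\subset\mathrm{Diff}$ is generated by the monomials $\prod_{\rho\in S}\partial_\rho$, for $S$ not spanning a cone, and the $\partial_m$, $m\in M$. Equivalently, $x_\rho\mapsto\partial_\rho$ induces an isomorphism $A\cong\mathbb{Q}A_{\mathrm{Vol}_\Sigma}$.
\end{proposition}

\begin{proof}
Since $\mathrm{Vol}_\Sigma$ is homogeneous, the homogeneous components of an operator send it to polynomials of different degrees, so the annihilator is a homogeneous ideal. It suffices to show that a homogeneous polynomial $P$ of degree $k$ satisfies $P(\partial)\mathrm{Vol}_\Sigma=0$ if and only if $P(x)=0$ in $A$. For $k>d$ both hold. For $k\le d$, differentiating \eqref{eq:vol} gives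
\[
P(\partial)\mathrm{Vol}_\Sigma(\ell)=\sum_{|a|=d-k}\deg\big(P(x)\,x^a\big)\frac{\ell^a}{a!}.
\]
This vanishes if and only if $P(x)$ pairs to zero with all monomials of degree $d-k$. These span $A^{d-k}$, so by duality the condition is $P(x)=0$.
\end{proof}

Without duality the annihilator can be larger. For the one-dimensional fan in $\mathbb{Z}^2$ with ray generators $\pm v_1,\pm v_2$ we have $\mathrm{Vol}_\Sigma=\sum_\rho\ell_\rho$, so the difference of the derivatives for $v_1$ and $v_2$ kills it, although it is not of the form $\partial_m$.

We turn to $\mathbb{Q}K_{\mathrm{Ehr}_\Sigma}$. To compare shifts with derivatives we place both in one ring. Let $R=\mathbb{Q}[[\partial_\rho:\rho\in\Sigma(1)]]$, with maximal ideal $\mathfrak{m}$. A power series acts on a polynomial function, because all but finitely many of its terms kill the function. The action is faithful, since applying a series to $\ell^a$ and evaluating at $0$ returns $a!$ times the coefficient of $\partial^a$. Taylor's formula says $T_v=\exp(\partial_v)$, so $\mathrm{Sh}$ is a subalgebra of $R$, and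
\begin{equation}\label{eq:unit}
D_\rho=1-e^{-\partial_\rho}=\partial_\rho U_\rho,
\end{equation}
where $U_\rho=1-\partial_\rho/2+\cdots$ is a unit of $R$ with constant term $1$. Let $J\subset R$ be the annihilator of $\mathrm{Ehr}_\Sigma$. As $\mathrm{Ehr}_\Sigma$ has degree $d$, we have $\mathfrak{m}^{d+1}\subset J$. This degree bound and the value $\mathrm{Ehr}_\Sigma(0)=1$ are all that we use of (E2).

\begin{lemma}\label{lem:K}
The inclusion $\mathrm{Sh}\subset R$ induces an isomorphism $\mathbb{Q}K_{\mathrm{Ehr}_\Sigma}\cong R/J$, and this algebra is generated by the $D_\rho$. The bilinear form $(P,Q)\mapsto(PQ\,\mathrm{Ehr}_\Sigma)(0)$ on $R/J$ is nondegenerate.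
\end{lemma}

\begin{proof}
The annihilator of $\mathrm{Ehr}_\Sigma$ in $\mathrm{Sh}$ is $J\cap\mathrm{Sh}$, so $\mathbb{Q}K_{\mathrm{Ehr}_\Sigma}$ embeds in $R/J$. Because $\mathfrak{m}^{d+1}\subset J$, the algebra $R/J$ is generated by the $\partial_\rho$, and $\partial_\rho=-\log(1-D_\rho)\equiv\sum_{j=1}^dD_\rho^j/j$ modulo $J$. This proves the first sentence. If $(PQ\,\mathrm{Ehr}_\Sigma)(0)=0$ for a fixed $P$ and all $Q$, then all derivatives of the polynomial $P\,\mathrm{Ehr}_\Sigma$ vanish at $0$. So this polynomial is zero and $P\in J$.
\end{proof}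

In $R/J$ the derivatives, unlike the differences, always satisfy both families of relations of $A$: the Stanley--Reisner relations are insensitive to the units in \eqref{eq:unit}, and the linear relations are the infinitesimal form of (E1).

\begin{proposition}\label{prop:ch}
The assignment $x_\rho\mapsto\partial_\rho$ induces a ring isomorphism $\varphi\colon A\to R/J$. For $a\in A^d$, the operator $\varphi(a)$ sends $\mathrm{Ehr}_\Sigma$ to the constant $\deg(a)$.
\end{proposition}

\begin{proof}
If $S$ does not span a cone, then $\prod_{\rho\in S}\partial_\rho\,\mathrm{Ehr}_\Sigma=\prod_{\rho\in S}U_\rho^{-1}\prod_{\rho\in S}D_\rho\,\mathrm{Ehr}_\Sigma=0$ by Lemma~\ref{lem:SR}(i). For $m\in M$ and $\ell\in\mathrm{PL}(\Sigma)$, the polynomial $t\mapsto\mathrm{Ehr}_\Sigma(\ell+tm)$ is constant on $\mathbb{Z}$ by (E1), hence constant, so $\partial_m\mathrm{Ehr}_\Sigma=0$. Thus $\varphi$ is well defined, and it is surjective because the $\partial_\rho$ generate $R/J$. For a maximal cone $\sigma$, Lemma~\ref{lem:SR}(ii) gives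
\[
\varphi(x_\sigma)\,\mathrm{Ehr}_\Sigma=\prod_{\rho\in\sigma(1)}U_\rho^{-1}\,D_\sigma\mathrm{Ehr}_\Sigma=\prod_{\rho\in\sigma(1)}U_\rho^{-1}\cdot1=1 .
\]
So $\varphi(x_\sigma)\neq0$, and $\varphi$ is injective by Lemma~\ref{lem:socle}. The last claim holds for $a=x_\sigma$, which spans $A^d$.
\end{proof}

Let $\mathrm{ch}=\varphi^{-1}\colon\mathbb{Q}K_{\mathrm{Ehr}_\Sigma}\to A$. It sends a power series $P(\partial)$ to $P(x)$, which is a finite sum because $A$ vanishes above degree $d$. In particular $\mathrm{ch}(T_v)=e^{x(v)}$, the formula for the Chern character of the line bundle $\mathcal{O}(Z_v)$, and $\mathrm{ch}(D_\rho)=1-e^{-x_\rho}$. In view of Proposition~\ref{prop:vol}, the exceptional isomorphism exists precisely when $x_\rho\mapsto1-e^{-x_\rho}$ defines a ring automorphism of $A$.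

The grading of $A$ now splits $L_m$ into pieces, and this is where the power sums appear. Write $\langle m,p_k\rangle=\sum_\rho\langle m,u_\rho\rangle x_\rho^k\in A^k$. Expanding $1-e^{-x}=\sum_{k\ge1}(-1)^{k-1}x^k/k!$ and using $\langle m,p_1\rangle=x(m)=0$, we get
\begin{equation}\label{eq:chL}
\mathrm{ch}(L_m)=\sum_\rho\langle m,u_\rho\rangle\big(1-e^{-x_\rho}\big)=\sum_{k=2}^d\frac{(-1)^{k-1}}{k!}\langle m,p_k\rangle .
\end{equation}

\section{Proof of the criterion}\label{sec:proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
\emph{(1)$\Leftrightarrow$(2).} The forward implication is \eqref{eq:necessary}. Assume (2). The map $\zeta$ sends the generators listed in Proposition~\ref{prop:vol} to the operators $\prod_{\rho\in S}D_\rho$, which kill $\mathrm{Ehr}_\Sigma$ by Lemma~\ref{lem:SR}(i), and to the $L_m$, which kill it by (2). So $\zeta$ descends to a ring homomorphism $A\cong\mathbb{Q}A_{\mathrm{Vol}_\Sigma}\to\mathbb{Q}K_{\mathrm{Ehr}_\Sigma}$ with $x_\rho\mapsto D_\rho$. It is surjective by Lemma~\ref{lem:K}. For a maximal cone $\sigma$ it sends $x_\sigma$ to $D_\sigma$, which is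 nonzero since $D_\sigma\mathrm{Ehr}_\Sigma=1$. So it is injective by Lemma~\ref{lem:socle}.

\emph{(2)$\Leftrightarrow$(3).} Since $\mathrm{ch}$ is an isomorphism, $L_m\mathrm{Ehr}_\Sigma=0$ if and only if $\mathrm{ch}(L_m)=0$. The terms of \eqref{eq:chL} lie in different degrees, so this holds if and only if $\langle m,p_k\rangle=0$ for $2\le k\le d$. An element of $A^k\otimes N_{\mathbb{Q}}$ is zero if and only if its pairings with all $m\in M$ are zero.

\emph{(3)$\Leftrightarrow$(5) for $d\ge2$.} Both conditions contain $p_k=0$ for $2\le k\le d-1$, so assume this. We must show that $p_d=0$ if and only if $\sum_\rho u_\rho=0$. By \eqref{eq:chL}, $L_m=\varphi(a)$ in $R/J$ with $a=\frac{(-1)^{d-1}}{d!}\langle m,p_d\rangle\in A^d$. We evaluate $(L_m\mathrm{Ehr}_\Sigma)(0)$ by Lemma~\ref{lem:defect} with $\tau=\{0\}$ and by Proposition~\ref{prop:ch}: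
\[
\Big\langle m,\sum_\rho u_\rho\Big\rangle=\frac{(-1)^{d-1}}{d!}\deg\langle m,p_d\rangle\qquad\text{for all }m\in M.
\]
As $\deg$ is an isomorphism on $A^d$, the claim follows.

\emph{(2)$\Leftrightarrow$(4).} Condition (2) is the vanishing of a polynomial, while (4) is a finite list of numerical equations. The link is the nondegenerate form of Lemma~\ref{lem:K}, together with the fact that the operators $D_\tau$, $\tau\in\Sigma$, span $R/J$. To prove this fact, let $V\subset A$ be the span of the $\mathrm{ch}(D_\tau)$, and write $A^{\ge k}=\bigoplus_{j\ge k}A^j$. We show $A^{\ge k}\subset V$ by descending induction on $k$, starting from $A^{\ge d+1}=0$. For $\tau\in\Sigma(k)$ we have $\mathrm{ch}(D_\tau)=\prod_{\rho\in\tau(1)}(1-e^{-x_\rho})\in x_\tau+A^{\ge k+1}$, so $x_\tau\in V$ by the induction hypothesis, and these classes span $A^k$ by Lemma~\ref{lem:span}.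

Hence $L_m\in J$ if and only if $(L_mD_\tau\mathrm{Ehr}_\Sigma)(0)=0$ for all $\tau\in\Sigma$. By Lemma~\ref{lem:defect}, condition (2) holds if and only if $\delta_\tau=0$ for all cones $\tau$. It remains to see that the cones of dimension $d-1$ and $d$ impose nothing. For such $\tau$, formula \eqref{eq:chL} gives $\mathrm{ch}(L_mD_\tau)\in A^{\ge2}\cdot A^{\ge d-1}=0$. So $L_mD_\tau\mathrm{Ehr}_\Sigma=0$ for all $m$, and $\delta_\tau=0$ automatically. Thus (2) is equivalent to $\delta_\tau=0$ for $\dim\tau\le d-2$, which is (4).
\end{proof}

Duality entered through Proposition~\ref{prop:vol}, Lemma~\ref{lem:socle} and Proposition~\ref{prop:ch}. The implications (1)$\Rightarrow$(2)$\Rightarrow$(4) do not need it, by Remark~\ref{rem:a}.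

\begin{proof}[Proof of Corollary~\ref{cor:balanced}]
The coefficients $a_{\tau,\rho}$ exist by balancing and are unique because the ray generators of $\tau$ are linearly independent. For $\tau=\{0\}$, equation \eqref{eq:refined} is $\sum_\rho u_\rho=0$, which is part of balancing. For $1\le\dim\tau\le d-2$, comparing coefficients of the $u_\rho$, $\rho\in\tau(1)$, turns \eqref{eq:refined} into the stated equations. For $d\le2$ there is no such $\tau$. For $d=3$, condition (5) consists of $\sum_\rho u_\rho=0$, which holds, and $p_2=0$.
\end{proof}

For $d=2$ condition (4) is the single equation $\sum_\rho u_\rho=0$, so Theorem~\ref{thm:criterion} recovers (b). This is the reason for the threshold between $d=2$ and $d=3$: the only cone tested in dimension two is $\{0\}$, whose span has no room for a nonzero defect.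

\section{The counterexample seen through the criterion}\label{sec:compare}

We keep the notation of Section~\ref{sec:blowup}, with $d\ge3$, and locate the failure of conditions (4) and (3) for $\Sigma_d$.

\begin{remark}[condition (4)]
At $\tau=E$ we have $\sum_{\rho\sim E}u_\rho=w$, so $a_{E,E}=1$. On the other hand $(D_E\mathrm{Ehr}_\Sigma)(-e_E)=h_{d-1}(1)=d$, which differs from $1+a_{E,E}=2$. The defect is $\delta_E=w-(d-1)w=-(d-2)w$, in agreement with \eqref{eq:second} at $k=0$.
\end{remark}

\begin{remark}[condition (3)]
Write $x_i=x_{\rho_i}$ and $y=x_1$. Multiplying a linear relation by $x_E$ removes all rays other than $E,\rho_1,\dots,\rho_d$. The relation for $m=v_i^*-v_1^*$ gives $x_Ex_i=x_Ey$, and the relation for $m=v_1^*$ gives $x_Ex_E=-x_Ey$. Hence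
\[
x_E\,p_2=x_E(-y)^2\otimes w+\sum_{i=1}^d x_Ey^2\otimes v_i=2\,x_Ey^2\otimes w .
\]
This is nonzero, because $x_Ey^{d-1}=x_Ex_1\cdots x_{d-1}$ has degree $1$ and $d-1\ge2$. So $p_2\ne0$. For $d=3$, identifying $A^3$ with $\mathbb{Q}$ by $\deg$, we get $x_Ep_2=2w$, and \eqref{eq:chL} gives $\mathrm{ch}(L_mD_E)=-\frac12\,x_E\langle m,p_2\rangle=-\langle m,w\rangle$, the value found in Section~\ref{sub:idea}.
\end{remark}

\begin{remark}[before the blow-up]
The fan of $(\mathbb{P}^1)^d$ itself has the exceptional isomorphism. Its Ehrhart polynomial is $\prod_i\big(1+\ell(v_i)+\ell(-v_i)\big)$: this product has value $1$ at $0$, and the difference for either of the rays of $\pm v_i$ deletes the $i$-th factor, so it satisfies the recursion that determines $\mathrm{Ehr}_\Sigma$. The operator $L_{v_i^*}$ is the first of these two differences minus the second, so it kills the product, and (2) holds. The blow-up therefore preserves balancing and destroys the isomorphism.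
\end{remark}

\begin{remark}[the failure is not inherited from the stars]
All proper star fans of $\Sigma_3$ admit the exceptional isomorphism. The star fan of a ray is complete and unimodular of dimension $2$, hence Ehrhart with Poincar\'e duality, and its ray generators sum to zero because the $2$-skeleton of $\Sigma_3$ is balanced; so condition (5) holds for it. The star fans of these are complete of dimension $1$, where condition (3) is empty. This is where the induction suggested in Section~\ref{sec:intro} breaks down. The exceptional isomorphism for $\Sigma^\rho$ concerns only the operators $L_m$ with $m\in M^\rho$. For $\langle m,u_\rho\rangle\neq0$, the operator $L_m$ contains $D_\rho$ itself, and the action of $D_\rho$ on $D_\rho\mathrm{Ehr}_\Sigma$ depends on $\pi_\rho(e_\rho)$, which records how the star sits in $\Sigma$ and is not determined by the fan $\Sigma^\rho$.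
\end{remark}

\begin{thebibliography}{9}

\bibitem{CLS}
Cox, Little and Schenck, \emph{Toric Varieties}.

\bibitem{DGM}
Matthew Dupraz, Andreas Gross and Leonid Monin, \emph{A Riemann-Roch theorem for Frobenius quotients}, arXiv:2607.26176 (2026).

\end{thebibliography}
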